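\title{Projectively equivalent Finsler metrics that agree outside a compact set}

\begin{abstract}
Let $F_1$ and $F_2$ be $C^2$ Finsler metrics, possibly irreversible, on an open geodesically convex set $\mathcal O\subset\mathbb R^n$, $n\ge2$. We prove that if they have the same oriented unparametrized geodesics and agree outside a compact subset of $\mathcal O$, then $F_1-F_2=df$ for a compactly supported function $f$ of class $C^3$. The proof transports the fiber derivative of $F_1-F_2$, viewed as a one-form, along the geodesic flow of $F_1$, under which it changes by an exact form. On a manifold the same argument shows that $F_1-F_2$ is a closed one-form as soon as the metrics agree on an open set of vectors reached by the geodesics of a dense set of initial vectors. For the Euclidean metric on a convex planar domain, agreement over an open subset $U$ forces the difference to be exact if and only if the lines meeting $U$ are dense among the lines meeting the domain.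
\end{abstract}

\section{The question and the answer}\label{sec:intro}

\subsection*{Finsler metrics and their geodesics}
Let $M$ be a smooth manifold of dimension $n$, let $T^\circ M$ be its tangent bundle with the zero section removed, and let $\pi:T^\circ M\to M$ be the projection. In a chart a tangent vector is a pair $(x,v)$, and subscripts $x$, $v$ denote partial gradients. The main case is a nonempty open set $M=\mathcal O\subset\mathbb R^n$, where $T^\circ\mathcal O=\mathcal O\times(\mathbb R^n\setminus0)$.

A \emph{$C^2$ Finsler metric} on $M$ is a continuous function $F:TM\to[0,\infty)$ that is $C^2$ and positive on $T^\circ M$, positively homogeneous of degree one ($F(x,\lambda v)=\lambda F(x,v)$ for $\lambda>0$), and \emph{strongly convex}: the Hessian of $F^2(x,\cdot)$ is positive definite at every $v\neq0$. It is \emph{reversible} if $F(x,-v)=F(x,v)$ for all $(x,v)$; we do not assume this. We use Euler's identity throughout: if $G$ is differentiable and positively homogeneous of degree $k$ in $v$, then $G_v\cdot v=kG$.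

A curve is \emph{regular} if it is $C^1$ with nowhere vanishing velocity, and a \emph{reparametrization} of $\gamma$ is a curve $\gamma\circ\sigma$, where $\sigma$ is a $C^1$ diffeomorphism between intervals with $\sigma'>0$. By homogeneity the length $\int F(\gamma,\dot\gamma)\,dt$ does not change under reparametrization. A regular curve is an \emph{extremal} of $F$ if the first variation of its length vanishes for variations with fixed endpoints. By the du Bois-Reymond lemma this holds if and only if, in charts, $t\mapsto F_v(\gamma,\dot\gamma)$ is $C^1$ and satisfies the Euler--Lagrange equation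
\begin{equation}\label{eq:EL}
\frac{d}{dt}F_v(\gamma,\dot\gamma)=F_x(\gamma,\dot\gamma).
\end{equation}
A \emph{geodesic} is an extremal of constant speed $F(\gamma,\dot\gamma)$. Two metrics $F_1,F_2$ are \emph{projectively equivalent} if every geodesic of either one has a reparametrization that is a geodesic of the other. The following lemma puts this condition in the form in which we use it.

\begin{lemma}\label{lem:extremals}
Reparametrizations of extremals are extremals, and every extremal has a reparametrization that is a geodesic. Two metrics are projectively equivalent if and only if they have the same extremals.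
\end{lemma}

\begin{proof}
Let $\tilde\gamma=\gamma\circ\sigma$. Since $F_v$ and $F_x$ are positively homogeneous in $v$ of degrees $0$ and $1$, we have $F_v(\tilde\gamma,\dot{\tilde\gamma})=F_v(\gamma,\dot\gamma)\circ\sigma$ and $F_x(\tilde\gamma,\dot{\tilde\gamma})=\sigma'\cdot F_x(\gamma,\dot\gamma)\circ\sigma$, so the chain rule carries \eqref{eq:EL} from $\gamma$ to $\tilde\gamma$. The arc length $s(t)=\int_{t_0}^tF(\gamma,\dot\gamma)\,d\tau$ is $C^1$ with $s'>0$, and $\gamma\circ s^{-1}$ has speed one. Thus the extremals are exactly the reparametrizations of geodesics, which gives the last statement.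
\end{proof}

A \emph{geodesic segment from $x$ to $y$} is a geodesic $\gamma:[a,b]\to M$ with $\gamma(a)=x$ and $\gamma(b)=y$. An open set $\mathcal O\subset\mathbb R^n$ with a Finsler metric $F$ is \emph{geodesically convex} if for every ordered pair of distinct points $x,y\in\mathcal O$ there is exactly one geodesic segment in $\mathcal O$ from $x$ to $y$, up to reparametrization. Projectively equivalent metrics have the same segments up to reparametrization, so they have the same geodesically convex sets.

\subsection*{The question}
How much of a metric do its unparametrized geodesics determine? They do not determine it completely. The metric $cF$, for a constant $c>0$, has the extremals of $F$. So does $F+df$, where $df$ is read as the function $(x,v)\mapsto df_x(v)$: adding it changes the length of every curve from $x$ to $y$ by the same amount $f(y)-f(x)$, which a variation with fixed endpoints does not see (Lemma~\ref{lem:adddf}). If we prescribe the metric outside a compact set, the multiples $cF$ are excluded, but $F+df$ survives whenever $f$ has compact support. The following question, posed in \cite{APBG}, asks whether anything else does.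

\begin{quote}
\emph{Let $n\ge2$, and let $F_1$ and $F_2$ be projectively equivalent $C^2$ Finsler metrics on an open, geodesically convex set $\mathcal O\subset\mathbb R^n$ that agree outside a compact subset of $\mathcal O$. Is $F_1-F_2=df$ for some function $f$ on $\mathcal O$?}
\end{quote}

The simplest cases point in both directions. For $n=1$ projective equivalence can carry no information at all, and the answer is no (Example~\ref{ex:dimone}). In the plane there are many metrics whose geodesics are straight lines: Section~\ref{sec:plane} builds one from each nonnegative, smooth, compactly supported function on the space of lines, and the difference from the Euclidean metric is not linear in $v$. But a perturbation of this kind is attached to lines, not to points. It changes the metric at every point of each line that it charges, and lines leave every compact set. This suggests the answer yes for $n\ge2$, and it suggests the reason: information about $F_1-F_2$ should propagate along geodesics.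

\begin{theorem}\label{thm:main}
Let $n\ge2$, and let $F_1,F_2$ be projectively equivalent $C^2$ Finsler metrics on an open, geodesically convex set $\mathcal O\subset\mathbb R^n$. Suppose that $F_1=F_2$ over $\mathcal O\setminus K$ for a compact set $K\subset\mathcal O$. Then there is $f\in C^3(\mathcal O)$ with compact support such that $F_1-F_2=df$.
\end{theorem}

Together with its converse this describes all compactly supported changes of a metric that preserve the geodesics.

\begin{theorem}\label{thm:class}
Let $F$ be a $C^2$ Finsler metric on a geodesically convex open set $\mathcal O\subset\mathbb R^n$, $n\ge2$. The $C^2$ Finsler metrics that are projectively equivalent to $F$ and equal to $F$ outside some compact set are exactly the functions $F+df$ with $f\in C^3_c(\mathcal O)$ and $F+df>0$ on nonzero vectors. The function $f$ is unique. In particular, if two such metrics are both reversible, they are equal.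
\end{theorem}

Section~\ref{sec:euclid} proves Theorem~\ref{thm:main} for the Euclidean metric by a direct computation. The general proof follows it in three parts: the geodesic flow is $C^1$ (Section~\ref{sec:flow}); a transport identity along the flow gives a rigidity theorem on manifolds (Section~\ref{sec:transport}); and geodesic convexity forces geodesics out of $K$ (Section~\ref{sec:convex}). Section~\ref{sec:proofs} assembles the two theorems.

\section{The Euclidean case}\label{sec:euclid}

Let $\mathcal O=\mathbb R^n$ and $F_1(x,v)=|v|$; the reader may take $n=2$. Here \eqref{eq:EL} reads $\frac{d}{dt}(\dot\gamma/|\dot\gamma|)=0$, so the geodesics are the curves $t\mapsto x+tv$. Let $F_2$ be projectively equivalent to $F_1$ and equal to it for $|x|>R$, and put $G=F_1-F_2$.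

Equation \eqref{eq:EL} is linear in $F$. Each line satisfies it for $F_1$ and, by Lemma~\ref{lem:extremals}, for $F_2$, hence for $G$:
\begin{equation}\label{eq:ELline}
\frac{d}{dt}G_v(x+tv,v)=G_x(x+tv,v).
\end{equation}
If $G=df$ with $f$ of compact support, then integrating $G$ along a ray that starts at $x$ gives $-f(x)$. So the candidate for $-f$ is
\[
A(x,v)=\int_0^\infty G(x+tv,v)\,dt ,
\]
the difference of the two lengths of the ray, and we have to show that it does not depend on $v$. Near a given $(x_0,v_0)$ there is a $T$ with $|x+tv|>R$ for all $t\ge T$. So $A$ is locally an integral over a fixed interval $[0,T]$, and $G_v(x+Tv,v)=0$. Differentiating under the integral and using \eqref{eq:ELline}, with all integrands evaluated at $(x+tv,v)$, we get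
\begin{align*}
A_x&=\int_0^TG_x\,dt=\bigl[G_v\bigr]_{t=0}^{t=T}=-G_v(x,v),\\
A_v&=\int_0^T\bigl(tG_x+G_v\bigr)\,dt=\int_0^T\frac{d}{dt}\bigl(tG_v\bigr)\,dt=\bigl[tG_v\bigr]_{t=0}^{t=T}=0 .
\end{align*}
Since $\mathbb R^n\setminus0$ is connected for $n\ge2$, the second line gives $A(x,v)=-f(x)$ for a function $f$. The first line gives $G_v(x,v)=\nabla f(x)$, and Euler's identity gives $G=G_v\cdot v=df$. For $|x|>R$ the choice $v=x$ shows $f(x)=0$. Finally $\partial_jf(x)=G(x,e_j)$ is $C^2$, so $f$ is $C^3$.

The computation used three properties of lines. They depend differentiably on $(x,v)$; they leave the set where $G\neq0$; and from a point far out some ray avoids that set. For a general metric each of these needs a proof.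

\section{Strong convexity and the geodesic flow}\label{sec:flow}

Strong convexity is a condition on $F^2$. It is convenient to restate it as a condition on $F_{vv}$, because $F_{vv}$ does not change when a one-form is added to $F$.

\begin{lemma}\label{lem:convex}
Let $F:\mathbb R^n\setminus0\to(0,\infty)$ be $C^2$ and positively homogeneous of degree one, and let $v\ne0$. The Hessian of $F^2$ at $v$ is positive definite if and only if $F_{vv}(w,w)\ge0$ at $v$ for all $w$, with equality only for $w\in\mathbb Rv$.
\end{lemma}

\begin{proof}
At $v$ we have
\begin{equation}\label{eq:hess}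
(F^2/2)_{vv}(w,w)=F\,F_{vv}(w,w)+(F_v\cdot w)^2,
\end{equation}
and Euler's identity gives $F_v\cdot v=F>0$ and $F_{vv}v=0$. Suppose the left side is positive definite. Since $F_v\cdot v\ne0$, every $w$ can be written $w=av+w'$ with $F_v\cdot w'=0$. Then $F_{vv}(w,w)=F_{vv}(w',w')$, which by \eqref{eq:hess} is positive unless $w'=0$. Conversely, under the condition on $F_{vv}$ both terms on the right of \eqref{eq:hess} are nonnegative. If both vanish, then $w=av$ and $0=F_v\cdot w=aF(v)$, so $w=0$.
\end{proof}

\begin{lemma}\label{lem:adddf}
Let $F$ be a $C^2$ Finsler metric on $M$ and let $f\in C^3(M)$ satisfy $F+df>0$ on $T^\circ M$. Then $\tilde F=F+df$ is a $C^2$ Finsler metric projectively equivalent to $F$.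
\end{lemma}

\begin{proof}
In a chart $\tilde F=F+\nabla f(x)\cdot v$ is continuous, homogeneous, and $C^2$ for $v\neq0$. It is strongly convex by Lemma~\ref{lem:convex}, because $\tilde F_{vv}=F_{vv}$. We have $\tilde F_v=F_v+\nabla f$ and $\tilde F_x=F_x+(\operatorname{Hess}f)\,v$, and $\frac{d}{dt}\nabla f(\gamma)=(\operatorname{Hess}f)\,\dot\gamma$ along any $C^1$ curve. So \eqref{eq:EL} holds for $\tilde F$ if and only if it holds for $F$, and Lemma~\ref{lem:extremals} applies.
\end{proof}

We now need geodesics to depend differentiably on their initial velocity. The difficulty is regularity. Written as a second-order equation, the geodesic equation contains second derivatives of $F$, which are only continuous, and for continuous right-hand sides the general theory gives neither uniqueness nor differentiable dependence. Passing to momenta gains one derivative: Hamilton's equations have a $C^1$ right-hand side. We then use the textbook fact that a $C^1$ vector field has unique maximal integral curves, defined on open intervals, and that its flow is $C^1$ on an open domain.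

\begin{proposition}\label{prop:flow}
Let $F$ be a $C^2$ Finsler metric on $M$. For each $\xi\in T^\circ M$ there is a geodesic $\gamma_\xi:I_\xi\to M$, defined on an open interval containing $0$, such that $\dot\gamma_\xi(0)=\xi$ and every geodesic with velocity $\xi$ at time $0$ is a restriction of $\gamma_\xi$. Geodesics are $C^2$. The set $\{(t,\xi):t\in I_\xi\}$ is open, and $\Phi_t(\xi)=\dot\gamma_\xi(t)\in T^\circ M$ is $C^1$ in $(t,\xi)$ on it. For $\lambda>0$ we have $I_{\lambda\xi}=\lambda^{-1}I_\xi$ and $\gamma_{\lambda\xi}(t)=\gamma_\xi(\lambda t)$.
\end{proposition}

\begin{proof}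
Work in a chart and put $L=F^2/2$. The function $L(x,\cdot)$ is $C^1$ on all of $\mathbb R^n$, since $L$ and $L_v$ are homogeneous of degrees $2$ and $1$. It is strictly convex: on a line missing $0$ its second derivative is positive, and on a line $\{\lambda v\}$ through $0$ it equals $c_\pm\lambda^2$ for $\pm\lambda\ge0$, with $c_\pm>0$. The gradient of a strictly convex $C^1$ function is injective, so the Legendre map $(x,v)\mapsto(x,L_v(x,v))$ is injective. For $v\neq0$ it is $C^1$ with invertible differential, because $L_{vv}$ is positive definite. Hence it is a $C^1$ diffeomorphism from $\{v\ne0\}$ onto an open set. Let $(x,p)\mapsto(x,v(x,p))$ be the inverse and put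
\[
H(x,p)=p\cdot v(x,p)-L(x,v(x,p)).
\]
When we differentiate $H$, the derivatives of $v(x,p)$ appear with the factor $p-L_v=0$. Therefore
\[
H_p=v(x,p),\qquad H_x=-L_x(x,v(x,p)).
\]
Both are $C^1$, so Hamilton's equations $\dot x=H_p$, $\dot p=-H_x$ are given by a $C^1$ vector field. Euler's identity gives $p\cdot v=L_v\cdot v=2L$, so $H=L$.

Let $\gamma$ be a geodesic of speed $c$. Along it $L_v=cF_v$ and $L_x=cF_x$, so $p(t)=L_v(\gamma,\dot\gamma)$ is $C^1$ and \eqref{eq:EL} gives $\dot p=L_x=-H_x$; also $\dot\gamma=v(\gamma,p)=H_p$. Thus $(\gamma,p)$ solves Hamilton's equations, and $\dot\gamma=v(\gamma,p)$ is $C^1$. Conversely, let $(x,p)$ be a solution. Then $\dot x=v(x,p)\ne0$, $p=L_v(x,\dot x)$ and $\dot p=L_x(x,\dot x)$. Since $\frac{d}{dt}H=H_x\cdot H_p-H_p\cdot H_x=0$ and $H=L$, the speed $c$ of $x$ is constant, and dividing $\dot p=L_x$ by $c$ gives \eqref{eq:EL}.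

The Legendre map $T^\circ M\to T^*M$, the function $H$ and its Hamiltonian vector field do not depend on the chart. So $\Phi$ is the flow of a $C^1$ vector field on an open subset of $T^*M$, conjugated by a $C^1$ diffeomorphism. This proves all statements but the last. For that, $t\mapsto\gamma_\xi(\lambda t)$ is a geodesic by Lemma~\ref{lem:extremals}, with initial velocity $\lambda\xi$; apply uniqueness with $\lambda$ and with $\lambda^{-1}$.
\end{proof}

For $T\in\mathbb R$ let $D_T=\{\xi\in T^\circ M:T\in I_\xi\}$. It is open, and $\Phi_t$ is defined on $D_T$ for all $t$ between $0$ and $T$.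

\section{Transport along geodesics}\label{sec:transport}

In this section $F_1,F_2$ are projectively equivalent $C^2$ Finsler metrics on $M$, $G=F_1-F_2$, and $\gamma_\xi$, $\Phi_t$, $D_T$ refer to $F_1$.

The two formulas $A_x=-G_v$ and $A_v=0$ of Section~\ref{sec:euclid} say together that $dA=-G_v\cdot dx$ on the space of pairs $(x,v)$. So the object to follow along the flow is the one-form on $T^\circ M$ defined by
\[
\beta_\xi(Y)=\frac{d}{d\varepsilon}\Big|_{\varepsilon=0}G\bigl(\xi+\varepsilon\,d\pi(Y)\bigr),\qquad Y\in T_\xi(T^\circ M).
\]
The definition uses no chart. In a chart,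
\[
\beta=\sum_jb_j(x,v)\,dx^j,\qquad b_j=\frac{\partial G}{\partial v^j},
\]
so $\beta$ is of class $C^1$ and has no $dv$-components. We also stop the integral at a finite time, since geodesics need not exist for all time:
\[
A_T(\xi)=\int_0^TG(\Phi_t\xi)\,dt,\qquad \xi\in D_T .
\]
This function is $C^1$ on $D_T$, because $\Phi$ is $C^1$ in $(t,\xi)$.

\begin{lemma}[Transport identity]\label{lem:transport}
For every $T\in\mathbb R$,
\begin{equation}\label{eq:transport}
\Phi_T^*\beta-\beta=dA_T\quad\text{on }D_T .
\end{equation}
\end{lemma}

\begin{proof}
This is the first variation formula with free endpoints; the point is to see that a $C^1$ flow suffices. Let $s\mapsto\xi(s)$, $|s|<\delta$, be a $C^1$ curve in $D_T$. By compactness, after shrinking $\delta$, there is a monotone sequence $0=t_0,t_1,\dots,t_N=T$ such that for each $k$ the points $\pi\Phi_t\xi(s)$ with $|s|<\delta$ and $t$ between $t_{k-1}$ and $t_k$ lie in one chart. In that chart write $\Phi_t\xi(s)=(x(s,t),y(s,t))$, so that $y=\partial_tx$. Both $x$ and $y$ are $C^1$ in $(s,t)$. Differentiating $x(s,t)=x(s,t_{k-1})+\int_{t_{k-1}}^ty(s,\tau)\,d\tau$ in $s$ gives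
\[
\partial_sx(s,t)=\partial_sx(s,t_{k-1})+\int_{t_{k-1}}^t\partial_sy(s,\tau)\,d\tau ,
\]
so $\partial_sx$ is $C^1$ in $t$ with $\partial_t\partial_sx=\partial_sy$.

Each curve $t\mapsto x(s,t)$ is a geodesic of $F_1$ and, by Lemma~\ref{lem:extremals}, an extremal of $F_2$. Subtracting the two equations \eqref{eq:EL} gives $\partial_t\bigl(G_v(x,y)\bigr)=G_x(x,y)$. Hence
\begin{align*}
\frac{d}{ds}\int_{t_{k-1}}^{t_k}G(x,y)\,dt
&=\int_{t_{k-1}}^{t_k}\bigl(G_x\cdot\partial_sx+G_v\cdot\partial_sy\bigr)\,dt\\
&=\int_{t_{k-1}}^{t_k}\partial_t\bigl(G_v\cdot\partial_sx\bigr)\,dt
=\Bigl[G_v(x,y)\cdot\partial_sx\Bigr]_{t=t_{k-1}}^{t=t_k}.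
\end{align*}
The boundary term $G_v(x,y)\cdot\partial_sx$ equals $\beta\bigl(\frac{d}{ds}\Phi_t\xi(s)\bigr)=(\Phi_t^*\beta)(\xi'(s))$, which does not depend on the chart. The sum over $k$ telescopes to \eqref{eq:transport} evaluated on $\xi'(s)$.
\end{proof}

The identity is the only place where projective equivalence enters, and it enters only through the fact that geodesics of $F_1$ are extremals of $F_2$. Its use is this: if the geodesic of $\xi$ passes at time $T$ through a region where $\beta=0$, then $\beta=-dA_T$ near $\xi$. For $W\subset T^\circ M$ write $\mathbb R_+W=\{\lambda w:\lambda>0,\ w\in W\}$.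

\begin{theorem}\label{thm:manifold}
Let $M$ be a connected smooth manifold of dimension $n\ge2$, and let $F_1,F_2$ be projectively equivalent $C^2$ Finsler metrics on $M$. Let $W\subset T^\circ M$ be open with $F_1=F_2$ on $W$. Let $\widehat W$ be the set of all $\xi\in T^\circ M$ whose maximal $F_1$-geodesic satisfies $\dot\gamma_\xi(t)\in\mathbb R_+W$ for some $t\in I_\xi$, and assume that $\widehat W$ is dense in $T^\circ M$. Then $F_1-F_2$ is a closed one-form on $M$, of class $C^2$. It is exact if $H^1(M;\mathbb R)=0$, and it is zero if both metrics are reversible.
\end{theorem}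

\begin{proof}
\emph{The form $\beta$ is closed.} The set $\mathbb R_+W$ is a union of dilates of $W$, hence open, and $G=0$ on it by homogeneity. So $\beta=0$ on $\mathbb R_+W$. Let $\xi_0\in\widehat W$ and choose $T$, of either sign, with $\Phi_T\xi_0\in\mathbb R_+W$. By continuity there is a neighborhood $U\subset D_T$ of $\xi_0$ with $\Phi_T(U)\subset\mathbb R_+W$. On $U$ we have $\Phi_T^*\beta=0$, so \eqref{eq:transport} gives $\beta=-dA_T$. The first partial derivatives of $A_T$ on $U$ are thus, up to sign, the coefficients of $\beta$, which are $C^1$. So $A_T$ is $C^2$ on $U$, and $d\beta=-ddA_T=0$ there. The form $d\beta$ is continuous and vanishes on the dense set $\widehat W$, so it vanishes everywhere.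

\emph{Descent to $M$.} In a chart,
\[
0=d\beta=\sum_{j,k}\frac{\partial b_j}{\partial v^k}\,dv^k\wedge dx^j+\sum_{k<j}\Bigl(\frac{\partial b_j}{\partial x^k}-\frac{\partial b_k}{\partial x^j}\Bigr)dx^k\wedge dx^j .
\]
The first sum shows that $v\mapsto b_j(x,v)$ has zero gradient on $\mathbb R^n\setminus0$. This set is connected because $n\ge2$, so $b_j=b_j(x)$. By Euler's identity
\[
G(x,v)=G_v\cdot v=\sum_jb_j(x)v^j ,
\]
and this also holds at $v=0$. Thus $G$ is linear on each tangent space: it is a one-form on $M$, equal to $\sum_jb_j\,dx^j$ in the chart. Its coefficients $b_j(x)=G(x,e_j)$ are $C^2$, and the second sum shows that it is closed.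

\emph{The last two claims.} By the Poincar\'e lemma a closed $C^1$ one-form is locally exact, so its integral over a piecewise $C^1$ loop depends only on the homotopy class of the loop. This defines an element of $\operatorname{Hom}(\pi_1(M),\mathbb R)\cong H^1(M;\mathbb R)$. If this group is zero, all periods vanish, and integration from a base point gives a primitive. If both metrics are reversible, $G(x,\cdot)$ is linear and even, hence zero.
\end{proof}

The hypothesis $n\ge2$ was used in the descent. It cannot be dropped from Theorem~\ref{thm:manifold} or from Theorem~\ref{thm:main}.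

\begin{example}\label{ex:dimone}
On $\mathbb R$ let $F_1=(1+a(x))|v|$ and $F_2=|v|$, with $0\le a\in C_c^\infty(\mathbb R)$, $a\not\equiv0$. Along a regular curve $\frac{d}{dt}F_{1,v}=a'(\gamma)\dot\gamma\operatorname{sgn}\dot\gamma=F_{1,x}$, and both sides of \eqref{eq:EL} vanish for $F_2$. So every regular curve is an extremal of both metrics. They are projectively equivalent, $\mathbb R$ is geodesically convex, and they agree outside a compact set, but $F_1-F_2=a(x)|v|$ is not linear in $v$. Here $\beta=a(x)\operatorname{sgn}(v)\,dx$ is closed, but it differs on the two components of $\mathbb R\setminus0$.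
\end{example}

\section{Geodesics in a geodesically convex set}\label{sec:convex}

Let $F$ be a $C^2$ Finsler metric on a geodesically convex open set $\mathcal O\subset\mathbb R^n$ and let $K\subset\mathcal O$ be compact. To apply Theorem~\ref{thm:manifold} we want every geodesic to leave $K$. Geodesic convexity speaks of pairs of points and says nothing directly about the behavior of a geodesic at the end of its interval of existence. The exponential map links the two. It turns the geodesics from a point $x$ into rays, convexity makes it a continuous bijection, and a topological theorem makes its inverse continuous, so that $K$ pulls back to a compact set.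

Fix $x\in\mathcal O$ and write $\gamma_v$, $I_v$ for $\gamma_{(x,v)}$, $I_{(x,v)}$. Let $V_x\subset\mathbb R^n$ consist of $0$ and all $v\ne0$ with $1\in I_v$. Put $\exp_x(v)=\gamma_v(1)$ for $v\in V_x\setminus0$ and $\exp_x(0)=x$. By the scaling property in Proposition~\ref{prop:flow}, for $v\ne0$ and $t\geq0$,
\begin{equation}\label{eq:ray}
tv\in V_x\iff t<\rho(v):=\sup I_v,\qquad\text{and then}\quad\exp_x(tv)=\gamma_v(t).
\end{equation}
Here $0<\rho(v)\le\infty$. In particular $V_x$ is star-shaped about $0$.

\begin{proposition}\label{prop:exp}
The set $V_x$ is open, and $\exp_x:V_x\to\mathcal O$ is a homeomorphism.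
\end{proposition}

\begin{proof}
\emph{Openness and continuity.} The set $V_x\setminus0=\{v:(x,v)\in D_1\}$ is open, and $\exp_x=\pi\circ\Phi_1$ is continuous on it. The set $S=\{u:F(x,u)=1\}$ is compact, because $F(x,\cdot)$ is continuous and bounded below by a positive multiple of $|\cdot|$. The domain of the flow is open and contains $(0,(x,u))$ for all $u\in S$, so there is $r_0>0$ with $[0,r_0]\subset I_u$ for all $u\in S$. By \eqref{eq:ray}, $V_x$ contains the neighborhood $\{v:F(x,v)<r_0\}$ of $0$. The map $(r,u)\mapsto\gamma_u(r)$ is uniformly continuous on $[0,r_0]\times S$ and equals $x$ at $r=0$. So $\exp_x(ru)\to x$ as $r\to0$, uniformly in $u\in S$, which is continuity at $0$.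

\emph{No geodesic returns to $x$.} Suppose $\gamma_v(1)=x$ for some $v\in V_x\setminus0$, and let $c=F(x,v)>0$. The interval $I_v$ is open and $\dot\gamma_v(1)\ne0$, so for small $\varepsilon>0$ the point $y=\gamma_v(1+\varepsilon)$ is defined and different from $x$. The restrictions of $\gamma_v$ to $[0,1+\varepsilon]$ and to $[1,1+\varepsilon]$ are geodesic segments from $x$ to $y$ of lengths $c(1+\varepsilon)$ and $c\varepsilon$. They are not reparametrizations of each other, which contradicts uniqueness. So $\exp_x^{-1}(x)=\{0\}$.

\emph{Bijectivity.} Suppose $\exp_x(v)=\exp_x(w)\ne x$. By uniqueness $\gamma_w=\gamma_v\circ\sigma$ on $[0,1]$ for an increasing diffeomorphism $\sigma$ of $[0,1]$. The lengths $F(x,v)$ and $F(x,w)$ are then equal, and comparing the constant speeds gives $\sigma'=1$. So $\sigma$ is the identity and $v=w$. For surjectivity, given $y\neq x$, rescale the segment from $x$ to $y$ affinely to $[0,1]$; it is then $\gamma_v|_{[0,1]}$ for its initial velocity $v$, and $y=\exp_x(v)$.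

\emph{The inverse is continuous.} Brouwer's theorem on invariance of domain states that a continuous injective map from an open subset of $\mathbb R^n$ to $\mathbb R^n$ is open. It applies to $\exp_x$.
\end{proof}

\begin{corollary}\label{cor:escape}
For every $(x,v)\in T^\circ\mathcal O$ there is $T\in I_{(x,v)}$, $T\ge0$, with $\gamma_{(x,v)}(T)\notin K$.
\end{corollary}

\begin{proof}
The set $\exp_x^{-1}(K)$ is a compact subset of $\mathbb R^n$, so $\{t\ge0:tv\in\exp_x^{-1}(K)\}$ is closed and bounded. By \eqref{eq:ray} this set equals $\{t\in[0,\rho(v)):\gamma_v(t)\in K\}$. A compact subset of $[0,\rho(v))$ is not all of $[0,\rho(v))$.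
\end{proof}

For the support of $f$ we need one more fact. We shall know that $f$ is locally constant on $\mathcal O\setminus K$, but this set may be disconnected. Filling in $K$ along the geodesics from $x$ repairs this.

\begin{corollary}\label{cor:connected}
If $n\ge2$, there is a compact set $K'$ with $K\subset K'\subset\mathcal O$ such that $\mathcal O\setminus K'$ is connected.
\end{corollary}

\begin{proof}
Fix $x\in\mathcal O$. Let $C=\exp_x^{-1}(K)\cup\{0\}$ and $C'=\{su:0\le s\le1,\ u\in C\}$. The set $C'$ is compact, as the continuous image of $[0,1]\times C$; it is star-shaped about $0$; and it lies in $V_x$, which is star-shaped. Put $K'=\exp_x(C')$ and $E=V_x\setminus C'$. Then $K'$ is compact, contains $K$, and $\mathcal O\setminus K'=\exp_x(E)$. It remains to show that $E$ is connected.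

The set $E$ is open in $\mathbb R^n\setminus0$, so the radial projection $E\to S^{n-1}$ is an open map. For $u\in S^{n-1}$ the set $\{t\geq0:tu\in C'\}$ is compact and star-shaped about $0$, hence an interval $[0,c]$, and $c<\rho(u)$ by \eqref{eq:ray}. So the fiber over $u$ is the nonempty interval $\{tu:c<t<\rho(u)\}$. Suppose $E$ is the union of two disjoint nonempty open sets. Each fiber is connected and so lies in one of them. Their images are then disjoint nonempty open sets covering $S^{n-1}$, which is impossible since $S^{n-1}$ is connected for $n\geq2$.
\end{proof}

\section{Proofs of Theorems \ref{thm:main} and \ref{thm:class}}\label{sec:proofs}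

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The set $\mathcal O$ is connected, since any two points are joined by a segment. Let $W=\pi^{-1}(\mathcal O\setminus K)$. It is open, $\mathbb R_+W=W$, and $F_1=F_2$ on $W$. By Corollary~\ref{cor:escape} for $F_1$, we have $\widehat W=T^\circ\mathcal O$. By Theorem~\ref{thm:manifold}, $F_1-F_2=b=\sum_jb_j\,dx^j$ is a closed one-form of class $C^2$ on $\mathcal O$, and it vanishes on $\mathcal O\setminus K$.

Extend $b$ by zero to $\mathbb R^n$. The open sets $\mathcal O$ and $\mathbb R^n\setminus K$ cover $\mathbb R^n$, and on each of them the extension is closed and $C^2$. By the Poincar\'e lemma on $\mathbb R^n$, the function $f_0(x)=\int_0^1\sum_jb_j(tx)x^j\,dt$ satisfies $df_0=b$. Its first derivatives $b_j$ are $C^2$, so $f_0$ is $C^3$.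

Let $K'$ be as in Corollary~\ref{cor:connected}. On the connected open set $\mathcal O\setminus K'$ we have $df_0=0$, so $f_0$ equals a constant $c$ there. The function $f=f_0|_{\mathcal O}-c$ has support in $K'$, and $F_1-F_2=df$.
\end{proof}

Integrating $F_1-F_2=df$ along $\gamma_\xi$ shows that $f(x)=-A_T(\xi)$ whenever $\pi(\xi)=x$ and $\gamma_\xi(T)\notin K'$, as in the Euclidean case.

Geodesic convexity was used twice: for the escape of geodesics from $K$, which is all that exactness requires, and for the set $K'$. The compact support of $f$ can fail without it.

\begin{example}\label{ex:punctured}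
Let $\mathcal O=\mathbb R^n\setminus0$, $n\ge2$, and $F_1=|v|$; no segment in $\mathcal O$ joins $x$ to $-x$. Let $g\in C_c^\infty(\mathbb R^n)$ equal a nonzero constant near $0$ and satisfy $|\nabla g|<1$. By Lemma~\ref{lem:adddf}, $F_2=|v|-dg$ is projectively equivalent to $F_1$, and the two agree outside the support of $dg$, a compact subset of $\mathcal O$. The primitives of $F_1-F_2$ on $\mathcal O$ are the functions $g+c$, and none of them vanishes both near $0$ and near infinity.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
If $\tilde F$ is projectively equivalent to $F$ and equal to it outside a compact set, Theorem~\ref{thm:main} with $F_1=\tilde F$, $F_2=F$ gives $\tilde F=F+df$ with $f\in C_c^3(\mathcal O)$, and $\tilde F>0$ on nonzero vectors. Conversely, such an $F+df$ is a $C^2$ Finsler metric projectively equivalent to $F$ by Lemma~\ref{lem:adddf}, and it equals $F$ outside the support of $f$. If $df_1=df_2$ with $f_1,f_2\in C^3_c(\mathcal O)$, then $f_1-f_2$ is constant on the connected set $\mathcal O$ and has compact support; since $\mathcal O$ is not compact, the constant is zero. If $F+df_1$ and $F+df_2$ are both reversible,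 their difference $d(f_1-f_2)$ is both even and odd in $v$, hence zero.
\end{proof}

\section{Agreement over an open subset of the plane}\label{sec:plane}

In Theorem~\ref{thm:main} the metrics agree over an open set $U=\mathcal O\setminus K$ that every geodesic meets. For which open sets $U$ does agreement over $U$ force the difference to be exact? For the Euclidean metric on a convex planar domain there is a complete answer.

For $(u,h)\in S^1\times\mathbb R$ consider the line $\{x\in\mathbb R^2:\langle u,x\rangle=h\}$. Each line arises from exactly two pairs, $(u,h)$ and $(-u,-h)$. For $A\subset\mathbb R^2$ let $\Lambda(A)$ be the set of pairs whose line meets $A$. We say that the lines meeting $U$ are dense among the lines meeting $\mathcal O$ if $\Lambda(U)$ is dense in $\Lambda(\mathcal O)$.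

\begin{proposition}\label{prop:plane}
Let $\mathcal O\subset\mathbb R^2$ be open, nonempty and convex, let $U\subset\mathcal O$ be open, and let $F_1(x,v)=|v|$. The following are equivalent:
\begin{enumerate}
\item[(1)] every $C^2$ Finsler metric $F_2$ on $\mathcal O$ that is projectively equivalent to $F_1$ and equal to $F_1$ over $U$ differs from $F_1$ by a differential;
\item[(2)] the lines meeting $U$ are dense among the lines meeting $\mathcal O$.
\end{enumerate}
\end{proposition}

When (2) fails we must build a metric with straight geodesics. The building block is the function $|\langle u,v\rangle|\,\varphi(\langle u,x\rangle)$, for a fixed unit vector $u$ and a continuous $\varphi\ge0$. If $\Psi'=\varphi$, its integral along $\gamma$ is the total variation of $\Psi(\langle u,\gamma(t)\rangle)$. Among curves with given endpoints this is least when $\langle u,\gamma\rangle$ is monotone, as it is on a straight segment. Averaging over $u$ keeps this property and makes the function smooth in $v\neq0$.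

\begin{proof}
Let $J$ be the rotation by $\pi/2$, and let $q:T^\circ\mathcal O\to S^1\times\mathbb R$ send $(x,v)$ to $(u,\langle u,x\rangle)$ with $u=Jv/|v|$. Then $q(x,v)$ describes the line through $x$ in direction $v$, and the image of $q$ is $\Lambda(\mathcal O)$. The map $q$ is a submersion: rotating $v$ moves $u$, and moving $x$ in the direction $u$ changes $h$ alone. So $q$ is open, and $\Lambda(\mathcal O)$ is open.

\emph{(2) implies (1).} Let $W=\pi^{-1}(U)$. Since $\mathcal O$ is convex, the maximal geodesic of $F_1$ with initial vector $\xi$ runs through the whole intersection of its line with $\mathcal O$. Hence $\widehat W=q^{-1}(\Lambda(U))$. If $N\subset T^\circ\mathcal O$ is open and nonempty, then $q(N)$ is an open nonempty subset of $\Lambda(\mathcal O)$ and so meets $\Lambda(U)$; thus $N$ meets $\widehat W$. So $\widehat W$ is dense, and Theorem~\ref{thm:manifold} applies, with $H^1(\mathcal O;\mathbb R)=0$ because $\mathcal O$ is convex.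

\emph{(1) implies (2).} Suppose (2) fails. Then $\Omega=\Lambda(\mathcal O)\setminus\overline{\Lambda(U)}$ is open and nonempty. Take $0\le\varphi\in C_c^\infty(\Omega)$, $\varphi\not\equiv0$, and put
\[
P(x,v)=\int_{S^1}|\langle u,v\rangle|\,\varphi(u,\langle u,x\rangle)\,du,\qquad F_2=|v|+P ,
\]
where $du$ is arc length. We show that $F_2$ violates (1).

\emph{$F_2$ is a Finsler metric.} The function $P$ is continuous, nonnegative and homogeneous of degree one in $v$. To see smoothness, move the dependence on $v$ out of the absolute value. Write $e(\theta)=(\cos\theta,\sin\theta)$ and $v=|v|e(\theta)$, where $\theta$ is locally a smooth function of $v\ne0$. The substitution $u=e(\theta+\psi)$ gives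
\[
P(x,v)=|v|\int_0^{2\pi}|\cos\psi|\;\varphi\bigl(e(\theta+\psi),\langle e(\theta+\psi),x\rangle\bigr)\,d\psi ,
\]
which is smooth in $(x,v)$ for $v\ne0$. As an integral of convex functions of $v$ with nonnegative weights, $P(x,\cdot)$ is convex, so $P_{vv}\ge0$. The Hessian of $|v|$ is $|v|^{-1}$ times the orthogonal projection onto $v^\perp$. Hence $F_{2,vv}(w,w)\geq0$, with equality only for $w\in\mathbb Rv$, and $F_2$ is strongly convex by Lemma~\ref{lem:convex}. Since $F_{2,vv}v=0$, the kernel of the matrix $F_{2,vv}$ is exactly $\mathbb Rv$.

\emph{The geodesics of $F_2$ are straight.} Let $\varphi_h$ be the derivative of $\varphi$ in its second argument. We have $\partial_{x^i}P=\int|\langle u,v\rangle|\,u_i\,\varphi_h\,du$. The function $v\mapsto|\langle u,v\rangle|$ is $1$-Lipschitz, and it is differentiable at a given $v\ne0$ for all but two values of $u$. By dominated convergence,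
\[
\partial_{v^j}\partial_{x^i}P=\int_{S^1}\operatorname{sgn}\langle u,v\rangle\;u_iu_j\,\varphi_h(u,\langle u,x\rangle)\,du ,
\]
which is symmetric in $i$ and $j$. The term $|v|$ does not depend on $x$, so the same symmetry holds for $F_2$. With Euler's identity for $F_{2,x^i}$, which is homogeneous of degree one in $v$, this gives
\[
\sum_jF_{2,v^ix^j}v^j=\sum_jF_{2,x^iv^j}v^j=F_{2,x^i}.
\]
For a regular $C^2$ curve, \eqref{eq:EL} for $F_2$ expands to $\sum_jF_{2,v^ix^j}\dot\gamma^j+\sum_jF_{2,v^iv^j}\ddot\gamma^j=F_{2,x^i}$. So it reduces to $F_{2,vv}\ddot\gamma=0$, that is, $\ddot\gamma\in\mathbb R\dot\gamma$. For $|v|$ the equation $\frac{d}{dt}(\dot\gamma/|\dot\gamma|)=0$ reduces to the same condition. Geodesics of either metric are $C^2$ by Proposition~\ref{prop:flow}, so they are extremals of the other, and by Lemma~\ref{lem:extremals} the metrics are projectively equivalent.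

\emph{Agreement over $U$.} If $x\in U$, then $(u,\langle u,x\rangle)\in\Lambda(U)$ for every $u$, and $\varphi$ vanishes on $\Lambda(U)$. So $P(x,\cdot)=0$.

\emph{The difference is not a differential.} Take $(u_0,h_0)\in\Omega$ with $\varphi(u_0,h_0)>0$, and $x\in\mathcal O$ with $\langle u_0,x\rangle=h_0$. The integrand of $P(x,u_0)$ is continuous, nonnegative, and positive at $u=u_0$, so $P(x,u_0)>0$. But $P(x,\cdot)$ is even, and an even linear function is zero. So $F_2-F_1=P$ is not linear on $T_x\mathcal O$.
\end{proof}

In the terms of Theorem~\ref{thm:manifold}, the proposition concerns the sets $W=\pi^{-1}(U)$, which contain all directions at each point of $U$. The construction depends on this: $P(x,\cdot)$ averages over all lines through $x$, and it vanishes for $x\in U$ because all of these lines avoid $\Omega$.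

\begin{example}
With $\mathcal O$ as in Proposition~\ref{prop:plane}, agreement over an open disc $U$ with $\overline U\subset\mathcal O$ is not enough. The set $\Lambda(\overline U)$ is closed because $\overline U$ is compact, so it contains $\overline{\Lambda(U)}$. The open set $\mathcal O$ contains a point $x\notin\overline U$, and the line through $x$ perpendicular to the segment from $x$ to the center of $U$ misses $\overline U$. So (2) fails.
\end{example}

\begin{thebibliography}{1}

\bibitem{APBG}
Juan-Carlos \'Alvarez Paiva and Jos\'e Barbosa Gomes,
\emph{Periodic Solutions of Hilbert's Fourth Problem},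
arXiv:1809.02783 (2018).

\end{thebibliography}
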